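# One-dimensional standard groups over $\mathbb F_p[[t]]$ with unbounded linear degree

## 1. The theorems

Throughout, $p$ is a prime, $R=\mathbb F_p[[t]]$, and $tR$ is its maximal ideal. For a group $G$, write $n(G)\in\mathbb N\cup\{\infty\}$ for the least $n$ such that $G$ embeds, as an abstract group, in $\mathrm{GL}_n(K)$ for some field $K$. The field is arbitrary and may depend on $G$. For an abelian group $G$, $G[p]$ is the subgroup of elements killed by $p$.

**Theorem 1.** Let $p$ be a prime and $r,k\ge 1$. There is a one-dimensional commutative formal group law $\Phi$ over $R$ such that the standard group $G=(tR,+_\Phi)$ contains a subgroup isomorphic to $(\mathbb Z/p^k)^r$, and $G[p]\cong(\mathbb Z/p)^r$. Consequently $n(G)\ge\min(r,\,p^{k-1}+1)$.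

**Corollary 2.** For every $p$, every $d\ge 1$ and every $n$ there is an $\mathbb F_p[[t]]$-standard group of dimension $d$ that embeds in no $\mathrm{GL}_m(K)$ with $m\le n$ and $K$ a field. Hence there is no function $\gamma\colon\mathbb N^2\to\mathbb N$ such that every $\mathbb F_p[[t]]$-standard group of dimension $d$ embeds in $\mathrm{GL}_n(K)$ for some field $K$ and some $n\le\gamma(p,d)$.

**Theorem 3.** Every one-dimensional $\mathbb F_p[[t]]$-standard group $G$ is abelian and linear over some field, and exactly one of the following holds.

1. $G$ is elementary abelian (infinite), and $n(G)=2$.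
2. The torsion subgroup $T$ of $G$ is a finite $p$-group. If $T=1$ then $n(G)=1$. If $T$ has rank $r\ge1$ and exponent $p^k$, then $n(G)=\min(r,\,p^{k-1}+1)$.

In all cases $G$ has an open standard subgroup $U$ with $n(U)\le2$. For each prime $p$, every integer $n\ge1$ occurs as $n(G)$ for some one-dimensional $\mathbb F_p[[t]]$-standard group $G$.

These results answer a question in Montserrat Casals-Ruiz and Andoni Zozaya, "Linearity of compact $R$-analytic groups", arXiv:2311.13516 (2023). In characteristic zero, every $\mathbb Z_p$-standard group of dimension $d$, that is, every uniform pro-$p$ group of dimension $d$, embeds in $\mathrm{GL}_n(\mathbb Z_p)$ with $n$ bounded by a function of $p$ and $d$. The question is whether the same holds over $\mathbb F_p[[t]]$, where one is even allowed to choose the field. Corollary 2 says no, for every $p$ and every $d$. Theorem 3 says what happens in dimension one: each group is linear, its exact degree can be read off from its torsion, and the degree takes every positive value.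

**Proof of Corollary 2 from Theorem 1.** Take $G$ from Theorem 1 with $r=n+1$ and $k$ so large that $p^{k-1}\ge n$. Then $n(G)\ge\min(n+1,p^{k-1}+1)=n+1$. The group $G\times(tR,+)^{d-1}$ is standard of dimension $d$, its multiplication being given coordinate by coordinate by power series over $R$. It contains $G$, so an embedding of it in $\mathrm{GL}_m(K)$ restricts to one of $G$, and $m\ge n+1$. $\square$

## 2. Standard groups and formal group laws

An *$R$-analytic group* is a topological group with a compatible analytic manifold structure over $R$, so that multiplication and inversion are analytic.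

**Definition (standard group).** An $R$-analytic group $S$ of dimension $d$ is *$R$-standard* if there are a homeomorphism $\phi\colon S\to(t^NR)^d$ for some $N\ge1$, with $\phi(1)=\mathbf 0$, and power series $F_1,\dots,F_d\in R[[X_1,\dots,X_{2d}]]$ with
$$\phi(xy)=\bigl(F_1(\phi(x),\phi(y)),\dots,F_d(\phi(x),\phi(y))\bigr)\qquad\text{for all }x,y\in S.$$

The condition $N\ge1$ is our convention; it makes power series over $R$ converge on $t^NR$. For $d=1$ the group is the set $t^NR$ with a multiplication given by a single power series $F(X,Y)$.

**Definition (formal group law).** A one-dimensional *formal group law* over a commutative ring $A$ is $F\in A[[X,Y]]$ with $F(X,0)=X$, $F(0,Y)=Y$ and $F(F(X,Y),Z)=F(X,F(Y,Z))$. It is *commutative* if $F(X,Y)=F(Y,X)$.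

The axioms give $F(X,Y)=X+Y+XY(\cdots)$. There is a unique $\iota(X)=-X+\cdots\in A[[X]]$ with $F(X,\iota(X))=0$, the *formal inverse*. We write $X+_FY$ for $F(X,Y)$ and $\sum^F$ for repeated sums. The *$m$-series* $[m]_F(X)=X+_F\cdots+_FX$ ($m$ terms) satisfies $[m]_F(X)=mX+(\text{higher terms})$. If $C$ is a complete local ring with maximal ideal $\mathfrak n$ and $A\to C$ is a ring homomorphism, then $\mathfrak n$ with the operation $x+_Fy=F(x,y)$ is a group, written $F(\mathfrak n)$. For $C=R$ this is the standard group $(tR,+_F)$, with the identity chart and $N=1$; inversion is given by the power series $\iota$.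

**Example (additive).** $F=X+Y$ gives $G=(tR,+)$, an infinite elementary abelian $p$-group. It embeds in $\mathrm{GL}_2(\mathbb F_p((t)))$ as unipotent matrices $\begin{pmatrix}1&a\\0&1\end{pmatrix}$. It does not embed in any $K^*$, where $X^p=1$ has at most $p$ solutions. So $n(G)=2$.

**Example (multiplicative).** $F=X+Y+XY$ gives $1+tR$ under multiplication, via $x\mapsto1+x$. This sits in $R^*=\mathrm{GL}_1(R)$, so $n(G)=1$. Here $[p]_F(X)=(1+X)^p-1=X^p$, and there is no $p$-torsion.

These two examples have degrees $2$ and $1$. To do worse we must know what makes an abelian group expensive.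

## 3. Two kinds of torsion needed at once

Large rank alone does not force large matrices. The group $(\mathbb Z/p)^r$ embeds in $\mathrm{GL}_2(K)$ for a field $K$ of characteristic $p$ with $|K|\ge p^r$, by the unipotent matrices above. Large exponent alone does not either: $\mathbb Z/p^k$ embeds in $\mathbb C^*=\mathrm{GL}_1(\mathbb C)$. The first trick needs characteristic $p$, and the second needs characteristic different from $p$. A group with both kinds of torsion defeats both.

**Proposition 4.** Let $G$ be a group that contains a subgroup isomorphic to $(\mathbb Z/p)^r$ and an element of order $p^k$, with $r,k\ge1$. Then $n(G)\ge\min(r,\,p^{k-1}+1)$.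

*Proof.* Let $G\hookrightarrow\mathrm{GL}_n(K)$. Enlarging $K$, we may take it algebraically closed.

Suppose $\operatorname{char}K\ne p$. The image of $(\mathbb Z/p)^r$ consists of commuting matrices annihilated by $X^p-1$, which is separable. They are simultaneously diagonalizable, with diagonal entries in $\mu_p(K)\cong\mathbb Z/p$. So $(\mathbb Z/p)^r$ embeds in $(\mathbb Z/p)^n$, and $n\ge r$.

Suppose $\operatorname{char}K=p$. Let $x$ be the image of an element of order $p^k$. Then $(x-1)^{p^k}=x^{p^k}-1=0$, so $x-1$ is a nilpotent $n\times n$ matrix and $(x-1)^n=0$. If $n\le p^{k-1}$, then $x^{p^{k-1}}-1=(x-1)^{p^{k-1}}=0$, contradicting the order of $x$. So $n\ge p^{k-1}+1$. $\square$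

Thus the last sentence of Theorem 1 follows from the first, and the task is to put $(\mathbb Z/p^k)^r$ inside a *one-dimensional* standard group. The difficulty is that $tR$ has room for torsion in a very restricted way.

**Observation.** Let $\Phi$ be a commutative formal group law over $R$, and let $H\cong(\mathbb Z/p)^r$ be a subgroup of $(tR,+_\Phi)$. Then the nonzero elements of $H$ have exactly $r$ distinct $t$-adic valuations.

*Proof.* Let $H_v$ be the set of elements of $H$ of valuation at least $v$; it is a subgroup, because $\Phi$ and the formal inverse have no constant term. Let $x,y\in H$ have the same valuation $v$, with leading coefficients $\xi,\eta\in\mathbb F_p^*$. Choose $c\in\{1,\dots,p-1\}$ with $c\xi=\eta$ in $\mathbb F_p$. Modulo $t^{v+1}$, terms of degree at least $2$ in $x,y$ vanish since $2v\ge v+1$. So $y-_\Phi[c]_\Phi(x)\equiv(\eta-c\xi)t^v=0$, and this element lies in $H_{v+1}$. Hence each $H_v/H_{v+1}$ is trivial or of order $p$. As $|H|=p^r$, exactly $r$ of them are nontrivial. $\square$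

So the torsion points must lie on $r$ different levels, because the residue field is only $\mathbb F_p$. This is what will break the obvious construction.

## 4. A formal group law whose $p$-series has $r$ free coefficients

**Purpose.** We need a family of group laws with enough parameters to move the $p$-torsion around, and with a $p$-series that we can read.

**Proposition 5.** There are a commutative one-dimensional formal group law $F$ over $\mathbb F_p[u_1,\dots,u_r]$ and a power series $g$ over the same ring such that, with $u_{r+1}=1$,
$$[p]_F(X)=g(X^p),\qquad g(X)=\sum_{i=1}^{r+1}{}^{F}\,u_iX^{p^{i-1}}. \tag{1}$$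
In particular
$$g\equiv u_jX^{p^{j-1}}+(\text{terms of higher degree})\ \bmod (u_1,\dots,u_{j-1})\qquad(1\le j\le r),\tag{2}$$
$$g\equiv X^{p^r}\ \bmod (u_1,\dots,u_r),\qquad g'(0)=u_1. \tag{3}$$

The plan is to write down a logarithm in characteristic zero, show that the group law it defines has integral coefficients, and reduce modulo $p$.

**The logarithm.** Let $A=\mathbb Z[v_1,\dots,v_r]$ and $v_{r+1}=1$. Let $\sigma$ be the ring endomorphism of $A\otimes\mathbb Q$ with $\sigma(v_i)=v_i^p$. Then $\sigma(a)\equiv a^p\bmod p$ for $a\in A$, since both sides define ring homomorphisms $A\to A/p$ that agree on the generators. Put $l_0=1$ and, for $n\ge1$,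
$$l_n=\sum_{s\ge1}\ \sum_{\substack{i_1+\dots+i_s=n\\1\le i_j\le r+1}}\frac{v_{i_1}\,v_{i_2}^{p^{i_1}}\,v_{i_3}^{p^{i_1+i_2}}\cdots v_{i_s}^{p^{i_1+\dots+i_{s-1}}}}{p^s},\qquad f(X)=\sum_{n\ge0}l_nX^{p^n}.$$
Every composition of $n$ has at most $n$ parts, so $p^nl_n\in A$. Remove the first factor $v_{i_1}$ from a summand: what is left is $\sigma^{i_1}$ of a summand of $l_{n-i_1}$. Remove the last factor $v_{i_s}^{p^{n-i_s}}$: what is left is a summand of $l_{n-i_s}$. Hence for $n\ge1$, with $i$ running over $1\le i\le\min(n,r+1)$,
$$p\,l_n=\sum_iv_i\,\sigma^i(l_{n-i}),\qquad p\,l_n=\sum_il_{n-i}\,v_i^{p^{n-i}}.$$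
Write $f^{\sigma^i}$ for $f$ with $\sigma^i$ applied to its coefficients. Comparing coefficients of $X^{p^n}$, the two recursions say
$$f(X)=X+\sum_{i=1}^{r+1}\frac{v_i}{p}\,f^{\sigma^i}(X^{p^i}),\tag{4}$$
$$p\,f(X)=pX+\sum_{i=1}^{r+1}f(v_iX^{p^i}).\tag{5}$$
For instance $l_1=v_1/p$.

**Integrality.** Let $F(X,Y)=f^{-1}(f(X)+f(Y))$, where $f^{-1}$ is the compositional inverse. This is a commutative formal group law over $A\otimes\mathbb Q$. We show $F\in A[[X,Y]]$.

Apply (4) to each of $f(F)$, $f(X)$, $f(Y)$ in the identity $f(F)=f(X)+f(Y)$. Applying $\sigma^i$ to this identity and substituting $X^{p^i},Y^{p^i}$ gives $f^{\sigma^i}(X^{p^i})+f^{\sigma^i}(Y^{p^i})=f^{\sigma^i}\bigl(F^{\sigma^i}(X^{p^i},Y^{p^i})\bigr)$. Therefore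
$$F-X-Y=\sum_{i=1}^{r+1}\frac{v_i}{p}\Bigl[f^{\sigma^i}\bigl(F^{\sigma^i}(X^{p^i},Y^{p^i})\bigr)-f^{\sigma^i}\bigl(F(X,Y)^{p^i}\bigr)\Bigr].\tag{6}$$
The part of $F$ in degrees $<2$ is $X+Y$. Let $n\ge2$ and suppose that the part $P$ of $F$ in degrees $<n$ has coefficients in $A$.

Modulo terms of degree $\ge n+1$, the right side of (6) does not change when $F$ is replaced by $P$. In the first term the change starts in degree $np^i\ge n+1$. In the second, $F^{p^i}-P^{p^i}$ starts in degree at least $n+(p^i-1)\ge n+1$, since $F$ and $P$ have no constant term and $p^i\ge2$.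

Next, $a=P^{\sigma^i}(X^{p^i},Y^{p^i})$ and $b=P(X,Y)^{p^i}$ are congruent modulo $p$, because $\sigma$ is the Frobenius modulo $p$. If $a\equiv b\bmod p$, then $a^{p^m}\equiv b^{p^m}\bmod p^{m+1}$ for all $m\ge0$. Indeed, if $a=b+p^jc$ with $j\ge1$, then $a^p=b^p+\sum_{e=1}^{p-1}\binom pe b^{p-e}p^{je}c^e+p^{jp}c^p$, and all terms after $b^p$ are divisible by $p^{j+1}$, because $jp\ge j+1$; iterate this. Since $p^m\sigma^i(l_m)\in A$, each difference $\sigma^i(l_m)(a^{p^m}-b^{p^m})$ is divisible by $p$. So the bracket with $P$ in place of $F$ has coefficients in $pA$. Hence the degree-$n$ part of $F$ has coefficients in $A$, and induction proves the claim.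

**The $p$-series.** Apply $f^{-1}$ to (5), remembering that $f$ turns $+_F$ into $+$:
$$[p]_F(X)=f^{-1}(pf(X))=f^{-1}(pX)+_F\sum_{i=1}^{r+1}{}^F\,v_iX^{p^i}.$$
The first term vanishes modulo $p$. To see this, let $h(X)=f(pX)/p=\sum_np^{p^n-1}l_nX^{p^n}$. Since $p^n-1\ge n$, we have $h\in A[[X]]$, and $h\equiv X$ modulo degree $2$, so $h^{-1}\in A[[X]]$. From $f(p\,h^{-1}(X))=p\,h(h^{-1}(X))=pX$ we get $f^{-1}(pX)=p\,h^{-1}(X)\equiv0\bmod p$.

Reduce modulo $p$, writing $u_i$ for the image of $v_i$ and again $F$ for the reduced group law. This gives (1). Since $F(X,Y)=X+Y+XY(\cdots)$, the lowest term of the formal sum $u_jX^{p^{j-1}}+_F\cdots+_FX^{p^r}$ is the displayed one, which is (2). Setting all $u_i=0$ leaves $X^{p^r}$, and the only linear term of $g$ is $u_1X$. This is (3). $\square$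

**Example.** For $r=1$, the degree-$p$ part of $f(F)=f(X)+f(Y)$ gives $F\equiv X+Y-u_1\frac{(X+Y)^p-X^p-Y^p}{p}$ modulo degree $p+1$, and $g(X)=u_1X+_FX^p$.

**The Frobenius twist.** The purpose of this paragraph is to turn $g$ into a homomorphism. In characteristic $p$, write $P^{(p)}$ for the series $P$ with all coefficients raised to the power $p$. Then $P(X,Y)^p=P^{(p)}(X^p,Y^p)$. Let $F_1=F^{(p)}$, again a commutative formal group law over $\mathbb F_p[u_1,\dots,u_r]$. From $[p]_F(F(X,Y))=F([p]_F(X),[p]_F(Y))$ and (1) we get $g(F_1(X^p,Y^p))=F(g(X^p),g(Y^p))$. As $X^p,Y^p$ are as good as variables,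
$$g(F_1(X,Y))=F(g(X),g(Y)).\tag{7}$$
So $g$ is a homomorphism from $F_1$ to $F$. Twisting (1) gives $[p]_{F_1}(X)=g^{(p)}(X^p)$, that is,
$$[p]_{F_1}(X)=g(X)^p.\tag{8}$$
By (8), in a domain the $p$-torsion of $F_1$ is exactly the kernel of $g$. From now on we work with $F_1$, not $F$: a zero $x$ of $g$ is a torsion point of $F_1$, while to be of the form $y^p$ with $y$ torsion in $F$ it would have to be a $p$-th power.

## 5. One torsion point by hand, and what goes wrong with two

Let $p$ be odd in this section. All exponents in $f$ are odd, so $f(-X)=-f(X)$ and the formal inverse of $F$ is $\iota(X)=-X$.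

**The case $r=k=1$.** Here $g(X)=u_1X+_FX^p$, so $g(x)=0$ means $u_1x=-x^p$; for $x\ne0$ in a domain this is $u_1=-x^{p-1}$. Substitute $u_1=-t^{p-1}$. Then $g(t)=(-t^p)+_Ft^p=0$, and by (8) the element $t$ has order $p$ in $(tR,+_{F_1})$. We did not solve for the root. We *chose* the root $t$ and solved for the coefficient.

**The first attempt for $r\ge2$.** A sensible person fixes the group law and adjoins the torsion. Take the specialization $u_1=t$, $u_2=\dots=u_r=0$, so $g(X)=tX+_FX^{p^r}$. Its nonzero roots are the solutions of
$$x^{p^r-1}=-t.$$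
Pass to a finite extension $L$ of $\mathbb F_p((t))$ that contains all of them. Its ring of integers is $\mathbb F_q[[\pi]]$ for some $q$. If $q$ were equal to $p$, this ring would be isomorphic to $R$, and we would have $(\mathbb Z/p)^r$ inside a one-dimensional $R$-standard group.

Here is where it stops. The ratios of the $p^r-1$ distinct roots are all the $(p^r-1)$-th roots of unity, so $L\supseteq\mathbb F_{p^r}$ and $q\ge p^r$. Over $\mathbb F_p[[\pi]]$, the points with coordinates in $\pi\,\mathbb F_q[[\pi]]$ form a group of dimension $[\mathbb F_q:\mathbb F_p]\ge r$. We have bought rank $r$ at the price of dimension at least $r$. This agrees with the Observation: all nonzero roots have the same valuation, and with residue field $\mathbb F_p$ a subgroup with that property has rank at most one.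

**The way around.** Follow the case $r=1$: choose the points and let the coefficients follow. As a model, suppose that $g$ were the polynomial $u_1X+u_2X^p+X^{p^2}$ and the addition were the ordinary one. For independent $x_1,x_2$, the product $\prod(X-a)$ over $a\in\mathbb F_px_1+\mathbb F_px_2$ is a polynomial of this shape, so $u_1,u_2$ become polynomials in $x_1,x_2$, which are free. For the true $g$ there is a circularity: the subgroup spanned by $x_1,x_2$ is formed with $F_1$, which depends on $u_1,u_2$, which depend on that subgroup. We break the circle by treating $u_1,\dots,u_r$ as variables of a power series ring and adjoining one root at a time. At each stage the new root turns out to be able to replace one $u_j$ as a coordinate. The ring is again a power series ring over $\mathbb F_p$, so the residue field never grows. Only at the very end do we substitute powers of $t$.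

## 6. Four facts about power series rings

In these facts $C$ is a complete Noetherian local ring with maximal ideal $\mathfrak n$.

* **Change of parameters.** If $w_1,\dots,w_s$ generate the maximal ideal of $\mathbb F_p[[z_1,\dots,z_s]]$, then this ring equals $\mathbb F_p[[w_1,\dots,w_s]]$, that is, the $w_i$ may be used as new variables.
* **Weierstrass division.** If $Q\in C[[X]]$ is congruent to $X^s$ modulo $\mathfrak n$, then $C[[X]]/(Q)$ is a free $C$-module of rank $s$.
* **Weierstrass preparation, counting zeros.** A nonzero $S\in R[[X]]$ has finitely many zeros in $tR$. If $S\equiv cX^s+(\text{higher terms})\bmod t$ with $c\ne0$, there are at most $s$.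
* **Splitting off a root.** If $b\in\mathfrak n$ and $S(b)=0$ for $S=\sum s_mX^m\in C[[X]]$, then $X-b$ divides $S$. Indeed $S(X)=S(X)-S(b)=(X-b)\sum_{m\ge1}s_m\sum_{i=0}^{m-1}X^ib^{m-1-i}$, and the sum converges since its $m$-th term lies in $(\mathfrak n,X)^{m-1}$. If $C$ is a domain and $a\neq b$ is another root in $\mathfrak n$, then $a$ is a root of the quotient, so one can continue.

**Example.** Let $C=\mathbb F_p[[u]]$ and $Q=u+X^{p-1}$. By division $C[[X]]/(Q)$ is free of rank $p-1$ over $C$. The ideal $(u,X)$ is also generated by $Q$ and $X$, so $C[[X]]=\mathbb F_p[[Q,X]]$ and $C[[X]]/(Q)=\mathbb F_p[[x]]$ with $u=-x^{p-1}$. This is the computation of Section 5 in the language we need: adjoining the root $x$ to $\mathbb F_p[[u]]$ gives a power series ring in which $x$ has replaced $u$.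

## 7. Trading the coefficients $u_1,\dots,u_r$ for independent roots of $g$

**Purpose.** Construct a power series ring over $\mathbb F_p$ in which $g$ has $r$ independent zeros.

Let $C_0=\mathbb F_p[[u_1,\dots,u_r]]$. For a complete Noetherian local domain $C$ with maximal ideal $\mathfrak n$ and a local homomorphism $C_0\to C$, we have by (7) a group homomorphism $g\colon F_1(\mathfrak n)\to F(\mathfrak n)$. By (8), its kernel is killed by $p$, so it is an $\mathbb F_p$-vector space under $+_{F_1}$.

**Proposition 6.** For $0\le j\le r$ there are a ring $C_j=\mathbb F_p[[x_1,\dots,x_j,u_{j+1},\dots,u_r]]$, with maximal ideal $\mathfrak n_j$, and an injective local homomorphism $C_0\to C_j$ sending $u_{j+1},\dots,u_r$ to the variables of the same name, such that $u_1,\dots,u_j\in I_j:=(x_1,\dots,x_j)$ and $x_1,\dots,x_j$ are $\mathbb F_p$-linearly independent elements of $\ker g\subset F_1(\mathfrak n_j)$.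

*Proof.* For $j=0$ there is nothing to prove, with $I_0=0$. Assume the statement for some $j<r$.

**Step 1: divide out the roots already found.** A new root must be a root of $g$ different from the old ones. Let $H_j\subset F_1(\mathfrak n_j)$ be the $\mathbb F_p$-span of $x_1,\dots,x_j$. By independence it has $p^j$ elements. All of them are roots of $g$. All of them lie in $I_j$, since modulo $I_j$ they are formal sums of zeros. Put $P_j=\prod_{a\in H_j}(X-a)$. Since $C_j$ is a domain, splitting off these distinct roots one after another gives
$$g=P_jQ_j,\qquad Q_j\in C_j[[X]].$$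

**Step 2: find the leading behavior of $Q_j$.** This is what shows that the new root can replace $u_{j+1}$. Modulo $I_j$ we have $P_j\equiv X^{p^j}$. Since $u_1,\dots,u_j\in I_j$, (2) gives $g\equiv u_{j+1}X^{p^j}+(\text{higher terms})$ modulo $I_j$. Cancelling $X^{p^j}$ in $(C_j/I_j)[[X]]$,
$$Q_j\in u_{j+1}+(x_1,\dots,x_j,X).\tag{9}$$
Modulo $\mathfrak n_j$ we have $P_j\equiv X^{p^j}$ and, by (3), $g\equiv X^{p^r}$. Hence $Q_j\equiv X^{p^r-p^j}$ modulo $\mathfrak n_j$, with $p^r-p^j\ge1$.

**Step 3: adjoin a root of $Q_j$.** Put $C_{j+1}=C_j[[X]]/(Q_j)$ and let $x_{j+1}$ be the image of $X$. By Weierstrass division $C_{j+1}$ is free of positive rank $p^r-p^j$ over $C_j$. So $C_j\to C_{j+1}$ is injective, and so is $C_0\to C_j\to C_{j+1}$. The maximal ideal of $C_j[[X]]$ is generated by $x_1,\dots,x_j,u_{j+1},\dots,u_r,X$. By (9) we may replace $u_{j+1}$ in this list by $Q_j$. By change of parameters,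
$$C_j[[X]]=\mathbb F_p[[x_1,\dots,x_j,Q_j,u_{j+2},\dots,u_r,X]],\qquad C_{j+1}=\mathbb F_p[[x_1,\dots,x_j,x_{j+1},u_{j+2},\dots,u_r]].$$
In $C_{j+1}$ we have $Q_j=0$, so (9) gives $u_{j+1}\in I_{j+1}$; and $u_1,\dots,u_j\in I_j C_{j+1}\subseteq I_{j+1}$.

**Step 4: check that the new root is new.** The danger is that $x_{j+1}$ is a root of $Q_j$ lying in $H_j$, a double root of $g$. We rule out double roots with the group law. Clearly $g(x_{j+1})=P_j(x_{j+1})Q_j(x_{j+1})=0$. If $a\in\mathfrak n_{j+1}$ is any root of $g$, then by (7)
$$g(F_1(X,a))=F(g(X),g(a))=F(g(X),0)=g(X).$$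
Differentiate at $X=0$ and use $F_1(0,a)=a$ and (3):
$$g'(a)\cdot(\partial_1F_1)(0,a)=g'(0)=u_1.$$
Since $C_0\to C_{j+1}$ is injective, $u_1\ne0$ in $C_{j+1}$, so $g'(a)\ne0$. If $x_{j+1}$ were in $H_j$, then $P_j(x_{j+1})=0=Q_j(x_{j+1})$, and $g'=P_j'Q_j+P_jQ_j'$ would vanish at $x_{j+1}$, a contradiction. So $x_{j+1}\notin H_j$. As $C_j\to C_{j+1}$ is injective, $x_1,\dots,x_j$ are still independent with span $H_j$. Hence $x_1,\dots,x_{j+1}$ are independent. $\square$

For $j=r$ we get $C_r=\mathbb F_p[[x_1,\dots,x_r]]$. The elements $x_1,\dots,x_r$ span a copy of $(\mathbb Z/p)^r$ in $F_1(\mathfrak n_r)$, and all $u_i$ have become power series in the $x$'s without constant term.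

## 8. Dividing the points by $p^{k-1}$

**Purpose.** Raise the exponent from $p$ to $p^k$ without leaving power series rings over $\mathbb F_p$.

**Proposition 7.** There are a ring $D=\mathbb F_p[[y_1,\dots,y_r]]$ with maximal ideal $\mathfrak n$ and an injective local homomorphism $C_r\to D$ such that $[p^{k-1}]_{F_1}(y_i)=x_i$ in $F_1(\mathfrak n)$ for $1\le i\le r$. The homomorphism
$$(\mathbb Z/p^k)^r\to F_1(\mathfrak n),\qquad(c_1,\dots,c_r)\mapsto[c_1](y_1)+_{F_1}\cdots+_{F_1}[c_r](y_r)$$
is well defined and injective.

*Proof.* **Step 1: one division.** The aim is to adjoin $p$-th parts of the points in such a way that they become the new coordinates. Put $D_1=C_r$ and $y_{1,i}=x_i$. Given $D_s=\mathbb F_p[[y_{s,1},\dots,y_{s,r}]]\supseteq C_r$, let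
$$D_{s+1}=D_s[[Y_1,\dots,Y_r]]\big/\bigl([p]_{F_1}(Y_i)-y_{s,i}:1\le i\le r\bigr),\qquad y_{s+1,i}=\text{image of }Y_i.$$
The maximal ideal of $D_s[[Y_1,\dots,Y_r]]$ is generated by the $y_{s,i}$ and the $Y_i$. As $[p]_{F_1}(Y_i)$ is a multiple of $Y_i$, it is also generated by the $[p]_{F_1}(Y_i)-y_{s,i}$ and the $Y_i$. By change of parameters, $D_{s+1}=\mathbb F_p[[y_{s+1,1},\dots,y_{s+1,r}]]$.

**Step 2: nothing is lost.** We need $D_s\to D_{s+1}$ to be injective. By (8) and (3), $[p]_{F_1}(Y)=g(Y)^p\equiv Y^{p^{r+1}}$ modulo the ideal generated by the $u_i$, hence $[p]_{F_1}(Y)-y_{s,i}\equiv Y^{p^{r+1}}$ modulo the maximal ideal of $D_s$. Adjoin $Y_1,\dots,Y_r$ one at a time. After each quotient the ring is again complete Noetherian local, the next series is still congruent to $Y^{p^{r+1}}$ modulo its maximal ideal, and Weierstrass division applies. So $D_{s+1}$ is free of positive rank over $D_s$, and $D_s\to D_{s+1}$ is injective.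

**Step 3: the group generated.** Let $D=D_k$ and $y_i=y_{k,i}$. By construction $[p]_{F_1}(y_{s+1,i})=y_{s,i}$, so $[p^{k-1}]_{F_1}(y_i)=x_i$. By (8), $[p]_{F_1}(x_i)=g(x_i)^p=0$, so $[p^k]_{F_1}(y_i)=0$ and the homomorphism is well defined. It sends $p^{k-1}c$ to $\sum^{F_1}_i[c_i](x_i)$. Since $C_r\to D$ is injective, the $x_i$ are still independent, so this is zero only when $c\equiv0\bmod p$. So the homomorphism is injective on the socle $p^{k-1}(\mathbb Z/p^k)^r$, which is the set of all elements killed by $p$. A nontrivial kernel would contain an element of order $p$. Hence the homomorphism is injective. $\square$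

**Example.** For $r=1$, $k=2$: the ring $\mathbb F_p[[x]][[Y]]/([p]_{F_1}(Y)-x)$ is $\mathbb F_p[[y]]$, since the relation lets us eliminate $x$. The old point $x$ is now a power series in the new one.

## 9. From $\mathbb F_p[[y_1,\dots,y_r]]$ to $\mathbb F_p[[t]]$

The ring $D$ has $r$ variables, and $R$ has one. A careless substitution destroys torsion. For $k=1$, $r=2$ we have $y_i=x_i$, and $y_1,y_2\mapsto t$ sends the nonzero point $y_1-_{F_1}y_2$ to $0$. We need a substitution that keeps finitely many given elements nonzero.

**Lemma 8.** Let $\delta\in\mathbb F_p[[y_1,\dots,y_r]]$ be nonzero. There are integers $n_i\ge1$ such that the substitution $\theta\colon y_i\mapsto t^{n_i}$ satisfies $\theta(\delta)\ne0$.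

*Proof.* Let $M$ be the set of exponents $\alpha\in\mathbb N^r$ in the support of $\delta$ that are minimal for the componentwise order. It is nonempty, and finite by Dickson's lemma. For any positive weights $n_i$, the minimum of $\alpha\mapsto\sum n_i\alpha_i$ on the support is attained only at points of $M$: a non-minimal exponent $\alpha$ has some $\beta\ne\alpha$ in the support with $\beta\le\alpha$, and $\beta$ has strictly smaller weight. Choose an integer $B\ge1$ larger than all coordinates of elements of $M$, and put $n_i=B^{i-1}$. The weights of elements of $M$ are then numbers written in base $B$ with digits $\alpha_i$, so they are distinct. Hence the minimal weight is attained by exactly one monomial, and its image is the lowest term of $\theta(\delta)$, with nothing to cancel it. $\square$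

**Proof of Theorem 1.** Let $D$, $\mathfrak n$ and $y_i$ be as in Proposition 7, and let $E\subset F_1(\mathfrak n)$ be the image of the socle of $(\mathbb Z/p^k)^r$.

**Step 1: the group.** Let $\delta=\prod_{0\ne e\in E}e$, a product of finitely many nonzero elements of the domain $D$. Take $\theta\colon D\to R$ from Lemma 8 with $\theta(\delta)\ne0$. Let $\Phi=\theta(F_1)$, that is, apply $C_0\to D\to R$ to the coefficients of $F_1$. This is a commutative formal group law over $R$. Put $G=(tR,+_\Phi)$, an $R$-standard group of dimension $1$.

**Step 2: the torsion survives.** The map $\theta$ is a continuous local homomorphism, so it induces a group homomorphism $F_1(\mathfrak n)\to G$. It sends no nonzero $e\in E$ to $0$, since $\theta(e)$ divides $\theta(\delta)\neq 0$. So the composite $(\mathbb Z/p^k)^r\to F_1(\mathfrak n)\to G$ is injective on the socle, hence injective. Thus $G$ contains $(\mathbb Z/p^k)^r$.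

**Step 3: there is no further $p$-torsion.** Let $\bar g=\theta(g)\in R[[X]]$. By (8), $[p]_\Phi(X)=\bar g(X)^p$, so $G[p]$ is the set of zeros of $\bar g$ in $tR$. By (3) and $\theta(u_i)\in tR$, $\bar g\equiv X^{p^r}\bmod t$. So $|G[p]|\le p^r$. As $G[p]$ contains $(\mathbb Z/p)^r$, we have $G[p]\cong(\mathbb Z/p)^r$.

**Step 4: the degree.** The group $G$ contains $(\mathbb Z/p)^r$ and an element of order $p^k$. By Proposition 4, $n(G)\ge\min(r,p^{k-1}+1)$. $\square$

**Remark.** Fix any $N\ge1$ and replace each $n_i$ by $Nn_i$. The new substitution is the old one followed by the injective map $t\mapsto t^N$ of $R$, so it still does not kill $\delta$. Now $\mathfrak n$ is sent into $t^NR$, so the copy of $(\mathbb Z/p^k)^r$ lies in $t^NR$. The count of zeros is unchanged. So the conclusions of Theorem 1 hold for $(t^NR,+_\Phi)$, for any prescribed $N\ge1$.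

## 10. The exact linear degree in dimension one

We prove Theorem 3. Let $G$ be a one-dimensional standard group, identified with $t^NR$, $N\ge1$, with multiplication given by $F\in R[[X,Y]]$ and neutral element $0$.

**Step 1: $F$ is a formal group law and $G$ is abelian.** The purpose is to pass from identities between points to identities between series. A series $S\in R[[X_1,\dots,X_m]]$ that vanishes on $(t^NR)^m$ is zero. For $m=1$, a nonzero series has only finitely many zeros in $tR$, while $t^NR$ is infinite. For $m>1$, write $S=\sum_jS_j(X_1,\dots,X_{m-1})X_m^j$; for fixed $x_1,\dots,x_{m-1}$ the case $m=1$ gives $S_j(x_1,\dots,x_{m-1})=0$ for all $j$, and induction gives $S_j=0$. Now $F(0,0)=0$, and the unit and associativity laws hold on points, so they hold for $F$ as series.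

A one-dimensional formal group law over a ring without nonzero torsion nilpotents is commutative (Lazard; see Hazewinkel, *Formal Groups and Applications*, Thm. 6.1). As $R$ is a domain, $F$ is commutative and $G$ is abelian. The group inverse on points is given by the formal inverse, and both $F$ and the formal inverse have no constant term. So for $M\ge N$ the set $t^MR$ is an open standard subgroup of $G$.

**Step 2: the case $[p]_F=0$.** Then $G$ is an $\mathbb F_p$-vector space of cardinality $2^{\aleph_0}$, hence of dimension $2^{\aleph_0}$. So it is isomorphic, as an abstract group, to $(\mathbb F_p((t)),+)$, which embeds in $\mathrm{GL}_2(\mathbb F_p((t)))$ by unipotent matrices. It does not embed in $K^*$, where $X^p=1$ has at most $p$ solutions. So $n(G)=2$, and we take $U=G$. This is alternative 1.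

From now on $[p]_F\ne0$.

**Step 3: the torsion is a finite $p$-group and splits off.** The nonzero series $[p]_F$ has finitely many zeros in $t^NR$, so $G[p]$ is finite. If $m$ is prime to $p$, then $[m]_F(X)=X\cdot w(X)$ with $w(0)=m\in\mathbb F_p^*$, so $w(x)\neq 0$ for $x\in tR$ and $[m]_F(x)=0$ only for $x=0$. Hence all torsion elements of $G$ have $p$-power order. Choose $M\ge N$ such that $U=t^MR$ meets the finite set $G[p]$ only in $0$. A nonzero torsion element of $U$ would have a multiple of order $p$ in $U$, so $U$ is torsion-free. Thus the torsion subgroup $T$ of $G$ embeds in $G/U$, which is finite because $G$ is compact and $U$ is open. So $T$ is a finite $p$-group. In particular $G$ is not an infinite elementary abelian group, and the two alternatives exclude each other.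

A subgroup $B$ of an abelian group $G$ is *pure* if every element of $B$ that is divisible by $m$ in $G$ is divisible by $m$ in $B$, for all $m$. The torsion subgroup is pure: if $mg\in T$ with $m\ge 1$, then $g\in T$. A bounded pure subgroup of an abelian group is a direct summand (Kulikov; see Fuchs, *Infinite Abelian Groups I*, Thm. 27.5). So $G=T\oplus A$ with $A$ torsion-free and $|A|\le2^{\aleph_0}$.

**Step 4: the torsion-free part fits into scalars.** Let $K$ be $\mathbb C$, or an algebraic closure of $\mathbb F_p(s_\alpha:\alpha\in\mathbb R)$ with the $s_\alpha$ independent variables. Then $K^*$ is divisible. Its torsion subgroup $\mu$ is divisible too, so $K^*=\mu\times V$ with $V$ torsion-free and divisible, a $\mathbb Q$-vector space. We claim $\dim_{\mathbb Q}V\ge2^{\aleph_0}$. For $\mathbb C$, $\mu$ is countable, so $|V|=2^{\aleph_0}$ and $\dim V=2^{\aleph_0}$. In the other case the $s_\alpha$ are multiplicatively independent, and a relation between their images in $K^*/\mu\cong V$ would give, after raising to a power, a multiplicative relation between them; so these images are $\mathbb Q$-independent.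 Since $A$ is torsion-free and $\dim_{\mathbb Q}(A\otimes\mathbb Q)\le|A|\le2^{\aleph_0}$, there is an embedding
$$\iota\colon A\hookrightarrow A\otimes\mathbb Q\hookrightarrow V\subset K^*.$$
If $T=1$, this shows $n(G)=1$. Applied to the torsion-free standard group $U=t^MR$, for which also $[p]_F\ne0$, it gives $n(U)=1$. So $U$ is the required open subgroup.

**Step 5: upper bounds when $T\ne1$.** Let $T=\bigoplus_{i=1}^r\mathbb Z/p^{e_i}$ with $e_i\ge1$ and $\max e_i=k$. There is one construction for each kind of field.

*Over $K=\mathbb C$, size $r$.* Choose faithful characters $\chi_i$ of the cyclic summands and map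
$$(\tau,a)\mapsto\iota(a)\,\mathrm{diag}(\chi_1(\tau_1),\dots,\chi_r(\tau_r)).$$
If the image is $1$, then $\iota(a)=\chi_i(\tau_i)^{-1}\in V\cap\mu=1$ for all $i$, so $a=0$ and all $\tau_i=0$. So $n(G)\le r$.

*In characteristic $p$, size $m=p^{k-1}+1$.* Let $K$ be the second field of Step 4. Let $J$ be the nilpotent Jordan block of size $m$, so that $J^{p^{k-1}}\ne0=J^m$, and let $a_1,\dots,a_r\in K$ be $\mathbb F_p$-independent. Since $p^k\ge m$, we have $(1+a_iJ)^{p^k}=1+a_i^{p^k}J^{p^k}=1$. The matrices $1+a_iJ$ commute, so
$$(\mathbb Z/p^k)^r\to\mathrm{GL}_m(K),\qquad c\mapsto\prod_i(1+a_iJ)^{c_i}$$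
is a well-defined homomorphism. As $2p^{k-1}\ge m$, we have $J^{2p^{k-1}}=0$, and the element $p^{k-1}c$ goes to
$$\prod_i\bigl(1+a_i^{p^{k-1}}J^{p^{k-1}}\bigr)^{c_i}=1+\sum_ic_ia_i^{p^{k-1}}J^{p^{k-1}}=1+\Bigl(\sum_ic_ia_i\Bigr)^{p^{k-1}}J^{p^{k-1}}.$$
This is different from $1$ unless $c\equiv0\bmod p$. So the map is injective on the socle, hence injective. Restrict it to $T\subseteq(\mathbb Z/p^k)^r$, call the restriction $\rho$, and map $(\tau,a)\mapsto\iota(a)\rho(\tau)$. If $\iota(a)\rho(\tau)=1$, then the unipotent matrix $\rho(\tau)$ is scalar, hence equal to $1$; so $\tau=0$ and $\iota(a)=1$, $a=0$. So $n(G)\le p^{k-1}+1$.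

**Step 6: the lower bound.** If $T$ has rank $r\ge1$ and exponent $p^k$, then $G$ contains $(\mathbb Z/p)^r$ and an element of order $p^k$. Proposition 4 gives $n(G)\ge\min(r,p^{k-1}+1)$, so equality holds. This is alternative 2.

**Step 7: every value occurs.** Given $n\ge1$, apply Theorem 1 with $r=n$ and $k$ such that $p^{k-1}+1\ge n$. Here $G[p]\cong(\mathbb Z/p)^n$ is finite, so $G$ is not as in alternative 1. Its torsion subgroup has rank exactly $n$ and exponent $p^{k'}$ with $k'\ge k$. So $n(G)=\min(n,p^{k'-1}+1)=n$. $\square$

Theorem 3 and the Remark of Section 9 are compatible. Each one-dimensional standard group has an open standard subgroup of linear degree at most $2$, but no fixed depth $N$ suffices for all groups at once, because the torsion can be placed inside $t^NR$ for any $N$.
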